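\title{Two Lyapunov functions suffice: the Lyapunov genus of a vector field}

\begin{abstract}
The Lyapunov genus of a smooth vector field $v$ on a compact manifold $X$ is the least number of open sets needed to cover $X$ so that $v$ has a smooth Lyapunov function on each of them. We prove that the genus is at most $2$ as soon as $v$ has a Lyapunov function on some neighborhood of its zero set. This proves a conjecture stated by Katz for fields of gradient type near a finite zero set. The proof cuts the flow by finitely many disjoint transversal discs that absorb trajectories partially, and uses the expected time to absorption as a Lyapunov function. For finite zero sets the genus is $1$, $2$ or $\infty$, and we characterize the value $1$ in terms of gradient-like fields and of chain recurrence. For arbitrary zero sets the genus is determined up to $1$ by the behavior of $v$ near its zeros.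
\end{abstract}

\section{The Lyapunov genus}\label{sec:intro}

Throughout, $X$ is a nonempty compact smooth manifold of dimension $n$, possibly with boundary, $v$ is a smooth vector field on $X$, with no condition along $\partial X$, and $Z=Z(v)$ is its zero set. ``Open'' means open in $X$ unless said otherwise, and a \emph{closed} manifold is a compact one without boundary. If $n=0$ then $v=0$ and every statement below is trivial, so we assume $n\ge1$.

\begin{definition}\label{def:genus}
A \emph{Lyapunov function} for $v$ on an open set $U\subset X$ is a smooth function $f:U\to\mathbb R$ with $df(v)\ge0$ on $U$ and $df(v)>0$ on $U\setminus Z$. The \emph{Lyapunov genus} $\mathsf{Lyap}(v)$ is the least cardinality of a finite open cover of $X$ each of whose members carries a Lyapunov function; it is $\infty$ if there is no such cover.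
\end{definition}

A Lyapunov function increases strictly along every nonconstant arc of trajectory in its domain, so the domain contains no closed orbit. The genus counts the pieces into which $X$ must be cut so that the flow does not return within any piece. Three elementary properties are used throughout.
\begin{itemize}
\item[(L1)] The restriction of a Lyapunov function to a smaller open set is a Lyapunov function.
\item[(L2)] If pairwise disjoint open sets carry Lyapunov functions, so does their union.
\item[(L3)] If $v(p)\ne0$, some neighborhood of $p$ carries a Lyapunov function: take $\pm x^i$ for a local coordinate $x^i$ with $dx^i(v)\neq0$ at $p$.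
\end{itemize}

\begin{example}\label{ex:basic}
(a) If $v=\nabla_g f$ for a Riemannian metric $g$, then $df(v)=g(v,v)$, so $f$ is a Lyapunov function. Thus gradient fields on $X$ have genus $1$.

(b) If $X$ is closed and $v$ has no zeros, then $\mathsf{Lyap}(v)\ge2$, because $df=0$ at a maximum of any smooth $f:X\to\mathbb R$.

(c) On $S^1=\mathbb R/2\pi\mathbb Z$ let $v=(1-\cos\theta)\,\partial_\theta$, with the single zero $\theta=0$. A global Lyapunov function would have $f'>0$ off one point, which contradicts $\int_0^{2\pi}f'\,d\theta=0$. On any proper open arc a branch of $\theta$ is a Lyapunov function, and two such arcs cover the circle. So $\mathsf{Lyap}(v)=2$, although there is no closed orbit.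

(d) For the rotation field on $S^2$ every neighborhood of a pole contains a closed orbit, so no open set containing a pole carries a Lyapunov function, and $\mathsf{Lyap}(v)=\infty$.
\end{example}

By (d), some hypothesis at the zeros is needed for the genus to be finite. Suppose that every zero has a neighborhood with a Lyapunov function. By (L3) every point of $X$ then has one, and general topology gives $\mathsf{Lyap}(v)\le n+1$. Indeed, take a triangulation so fine that each open vertex star lies in such a neighborhood, and for $0\le k\le n$ let $U_k$ be the union of the open stars, in the barycentric subdivision, of the barycenters of the $k$-simplices. For fixed $k$ these stars are pairwise disjoint, and each lies in a vertex star, so (L1) and (L2) apply. This argument ignores the flow. A flow can return only along its one-dimensional orbits, so one may hope that it suffices to cut each orbit, and that the bound for the circle, namely $2$, holds in every dimension.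

Call $v$ \emph{of gradient type near $Z$} if there are a neighborhood $W$ of $Z$, a smooth function $f$ on $W$ and a Riemannian metric $g$ on $W$ with $v=\nabla_gf$ on $W$. Call $v$ \emph{gradient-like} if there are a smooth function $f:X\to\mathbb R$ and a Riemannian metric $g$ near $Z$ such that $df(v)>0$ on $X\setminus Z$ and $v=\nabla_gf$ near $Z$. A gradient-like field has genus $1$ by definition. The field of Example~\ref{ex:basic}(c) equals $\nabla(\theta-\sin\theta)$ near its zero, so it is of gradient type near $Z$ but not gradient-like. The problem treated here is the following conjecture from Katz's paper \cite{Katz}.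

\begin{quote}
\textbf{Conjecture.} \emph{If $X$ is compact and $v$ is of gradient type near its finite zero set, then $\mathsf{Lyap}(v)\le2$.}
\end{quote}

The conjecture is true, and it needs neither the finiteness of $Z$ nor the full gradient hypothesis.

\begin{theorem}\label{thm:main}
If $v$ has a Lyapunov function on some open neighborhood of $Z$, then $\mathsf{Lyap}(v)\le2$.
\end{theorem}

The conjecture follows, since by Example~\ref{ex:basic}(a) the function $f$ with $v=\nabla_gf$ on $W$ is a Lyapunov function near $Z$. When $Z=\emptyset$ the hypothesis holds with the empty neighborhood, so by Example~\ref{ex:basic}(b) every nonvanishing field on a closed manifold has genus exactly $2$: the bound is attained. The same construction handles arbitrary zero sets.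

\begin{theorem}\label{thm:arbitrary}
Let $Z\ne\emptyset$, and let $\ell(v)$ be the least number of open sets covering $Z$, each carrying a Lyapunov function. Then $\ell(v)\le\mathsf{Lyap}(v)\le\ell(v)+1$. If $Z$ is totally disconnected and each zero has a neighborhood with a Lyapunov function, then $\ell(v)=1$, so $\mathsf{Lyap}(v)\le2$.
\end{theorem}

Both bounds are attained with $\ell(v)=1$: by a gradient field on a closed manifold and by Example~\ref{ex:basic}(c).

For finite $Z$ it remains to decide between the values $1$ and $2$. Example~\ref{ex:basic}(c) shows that closed orbits are not the only obstruction to a global Lyapunov function: there the trajectory returns once it is allowed an arbitrarily small jump across the zero. This is the notion of chain recurrence. Let $X$ be closed, let $\varphi_t$ be the flow of $v$, and let $d$ be a distance inducing the topology of $X$. An \emph{$(\epsilon,T)$-chain from $x$ to $x'$} consists of points $x=x_0,x_1,\dots,x_k=x'$ with $k\ge1$ and times $t_0,\dots,t_{k-1}\ge T$ such that $d(\varphi_{t_i}(x_i),x_{i+1})<\epsilon$ for all $i$. The \emph{chain recurrent set} $R$ consists of the points $x$ with an $(\epsilon,T)$-chain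 from $x$ to $x$ for all $\epsilon,T>0$. It contains $Z$ and every closed orbit.

\begin{theorem}\label{thm:finite}
Let $Z$ be finite.
\begin{itemize}
\item[(a)] $\mathsf{Lyap}(v)\in\{1,2,\infty\}$, and $\mathsf{Lyap}(v)<\infty$ if and only if every zero has a neighborhood with a Lyapunov function.
\item[(b)] If $v$ is of gradient type near $Z$, then $\mathsf{Lyap}(v)=1$ if $v$ is gradient-like, and $\mathsf{Lyap}(v)=2$ otherwise.
\item[(c)] If $X$ is closed and $\mathsf{Lyap}(v)<\infty$, then $\mathsf{Lyap}(v)=1$ if and only if $R=Z$; otherwise $\mathsf{Lyap}(v)=2$.
\end{itemize}
\end{theorem}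

Section~\ref{sec:torus} shows the idea on the torus, Section~\ref{sec:cover} proves Theorems~\ref{thm:main} and~\ref{thm:arbitrary}, and Section~\ref{sec:finite} proves Theorem~\ref{thm:finite}.

\section{Partially absorbing arcs on the torus}\label{sec:torus}

Let $X=(\mathbb R/\mathbb Z)^2$ with coordinates $(y,s)$ and $v=\partial_s$. The circle $\Sigma=\{s=0\}$ meets every orbit transversally. On $X\setminus\Sigma$ the time left until the next crossing of $\Sigma$ is the smooth function $1-s$ for $0<s<1$; it decreases at unit rate along the flow, so its negative is a Lyapunov function. On the strip $|s|<\frac14$ the function $s$ is one. These two sets cover $X$.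

For a general field we cannot count on a closed hypersurface such as $\Sigma$. What compactness supplies is a finite family of small transversal discs, which have boundary. So let us forbid ourselves $\Sigma$ and use two arcs. Let $A_1,A_2$ be proper closed arcs of $\mathbb R/\mathbb Z$ whose interiors cover it, and put $D_1=A_1\times\{0\}$ and $D_2=A_2\times\{\frac12\}$. The arcs are placed at different heights to make them disjoint. Every orbit meets $D_1\cup D_2$, but the time to the first hit is now discontinuous: for $0<s<\frac12$ it is $\frac12-s$ if $y\in A_2$ and $1-s$ otherwise. It jumps along the orbit segments that end at the endpoints of the arcs (Figure~\ref{fig:torus}).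

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=3.6]
\draw[gray] (0,-0.25) rectangle (1,0.75);
\draw[very thick] (0.15,0)--(0.85,0);
\draw[very thick] (0,0.5)--(0.35,0.5) (0.65,0.5)--(1,0.5);
\draw[dashed] (0.35,0)--(0.35,0.5) (0.65,0)--(0.65,0.5);
\draw[dashed] (0.15,-0.25)--(0.15,0) (0.85,-0.25)--(0.85,0);
\draw[dashed] (0.15,0.5)--(0.15,0.75) (0.85,0.5)--(0.85,0.75);
\node[below] at (0.5,0) {$D_1$};
\node[below] at (0.15,0.5) {$D_2$};
\node[below] at (0.85,0.5) {$D_2$};
\node[left] at (0,0) {$s=0$};
\node[left] at (0,0.5) {$s=\frac12$};
\draw[->] (1.12,0.1)--(1.12,0.4) node[midway,right] {$v$};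
\end{tikzpicture}
\caption{The vertical flow on the torus (opposite sides of the square are identified), cut by two disjoint transversal arcs $D_1$, $D_2$ that together meet every orbit. The time to the first hit of $D_1\cup D_2$ jumps along the dashed orbit segments, which end at the endpoints of the arcs.}\label{fig:torus}
\end{figure}

The remedy is to let the arcs fade out toward their ends. Choose smooth functions $\rho_i:\mathbb R/\mathbb Z\to[0,1]$ with support in the interior of $A_i$ and $\max(\rho_1,\rho_2)=1$ everywhere, and put $u_i=1-\rho_i$, so that $u_1u_2=0$. Imagine a particle that follows the flow and, on crossing $D_i$ at abscissa $y$, is absorbed with probability $\rho_i(y)$. Let $F$ be its expected lifetime. A particle starting at $(y,s)$ with $0\le s<\frac12$ lives until time $\frac12-s$ for certain (a crossing at time $0$ is not counted), survives the level $\frac12$ with probability $u_2(y)$, then lives for another time $\frac12$, and survives the next level with probability $u_2u_1=0$. The case $-\frac12\le s<0$ is the same with the indices exchanged. Hence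
\[
F(y,s)=\begin{cases}\frac12-s+\frac12u_2(y), & 0\le s<\frac12,\\[2pt] -s+\frac12u_1(y), & -\frac12\le s<0.\end{cases}
\]
Each formula is smooth, so the dashed discontinuities are gone. Across the level $s=0$ compare the two formulas at abscissas $y\notin\operatorname{supp}\rho_1$: there $u_1=1$, hence $u_2=0$, and both give $\frac12-s$. The substitution $s\mapsto s+\frac12$ exchanges the two arcs and gives the same at the level $\frac12$. So $F$ is smooth with $dF(v)=-1$ off $E=(\operatorname{supp}\rho_1\times\{0\})\cup(\operatorname{supp}\rho_2\times\{\frac12\})$. The set $E$ is covered by the disjoint boxes $\operatorname{int}A_1\times(-\frac14,\frac14)$ and $\operatorname{int}A_2\times(\frac14,\frac34)$, on each of which $s$ is a Lyapunov function; by (L2) their union counts as one set. We have again found a cover by two sets, this time using only discs.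

The general proof has to do three more things: produce disjoint discs when the flow has no common time coordinate, prove that $F$ is smooth without an explicit formula, and fit the discs together with the given neighborhood of the zeros.

\section{A cover by two sets}\label{sec:cover}

The construction uses only the neighborhood of $Z$, not the function on it. We isolate it in one statement.

\begin{proposition}\label{prop:cover}
Let $N$ be an open neighborhood of $Z$ in $X$. There are open sets $U,N',Q\subset X$ with
\[
X=U\cup N'\cup Q,\qquad N'\subset N,\qquad N'\cap Q=\emptyset,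
\]
and smooth functions $f_U$ on $U$ and $\tau$ on $Q$ with $df_U(v)=1$ and $d\tau(v)=1$.
\end{proposition}

\subsection{Flow boxes}

To have a flow defined for all time, let $M=X$ if $\partial X=\emptyset$, and otherwise let $M$ be the double of $X$, the closed manifold obtained by gluing two copies of $X$ along their boundaries. Near each boundary point $v$ is the restriction of a smooth field on an open subset of $M$; a partition of unity combines these local extensions into a smooth field on $M$, still denoted $v$. Its flow $\varphi_t$ is complete because $M$ is closed. The extension may have zeros outside $X$ and its orbits may leave $X$; neither matters, and $Z$ still denotes the zero set in $X$. Fix a distance $d$ inducing the topology of $M$.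

Choose a compact set $K$ with $Z\subset\operatorname{int}_XK\subset K\subset N$ (take $K=\emptyset$ if $Z=\emptyset$). Since $K$ and $X\setminus N$ are disjoint compact sets, there is $\varepsilon>0$ such that
\begin{equation}\label{eq:eps}
\text{every point of $X$ at distance $<\varepsilon$ from a point of $K$ lies in $N$.}
\end{equation}
The set $C=X\setminus\operatorname{int}_XK$ is compact and $v\neq0$ on it. Write $B(y,r)$ and $\bar B(y,r)$ for open and closed balls in $\mathbb R^{n-1}$, and $B(r)=B(0,r)$; for $n=1$ every ball is a point.

Let $p\in C$, and let $\sigma$ be an embedding into $M$ of a neighborhood of $0$ in $\mathbb R^{n-1}$, with $\sigma(0)=p$ and transversal to $v(p)$. The map $(y,s)\mapsto\varphi_s(\sigma(y))$ has invertible differential at $(0,0)$. By the inverse function theorem, after rescaling $y$ there is $a>0$ such that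
\[
\Phi:\bar B(2)\times[-3a,3a]\to M,\qquad \Phi(y,s)=\varphi_s(\sigma(y)),
\]
is the restriction of a diffeomorphism between open sets and has image of diameter $<\varepsilon$. We call $\Phi$ a \emph{flow box}; in it $\varphi_t(\Phi(y,s))=\Phi(y,s+t)$ whenever $|s|,|s+t|\le3a$. Its \emph{core} $\Phi(B(1)\times(-a,a))$ is open in $M$ and contains $p$. Choose finitely many flow boxes $\Phi_1,\dots,\Phi_m$, with constants $a_i$, whose cores $O_i$ cover $C$, and put $O=\bigcup_iO_i$ and $T=3\max_ia_i$.

\subsection{Disjoint discs}

A \emph{disc} in the box $\Phi_i$ is a set $D=\Phi_i(\bar B(y,2r)\times\{c\})$ with $|y|\le1$, $0<r<\frac12$ and $c\in(a_i,2a_i)$. The height $c$ lies downstream of the core, so that points of the core reach the disc in positive time, and at least $a_i$ below the top of the box, which gives the following bound on return times.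

\begin{lemma}\label{lem:return}
Let $D$ be a disc in $\Phi_i$ and $z\in M$. If $s<s'$ and $\varphi_s(z),\varphi_{s'}(z)\in D$, then $s'-s>a_i$. In particular an orbit meets $D$ only finitely often in a bounded time interval.
\end{lemma}

\begin{proof}
Write $\varphi_s(z)=\Phi_i(b,c)$ and $\varphi_{s'}(z)=\Phi_i(b',c)$. If $s'-s\le a_i$, then $c+s'-s<3a_i$, so $\Phi_i(b,c+s'-s)=\varphi_{s'}(z)=\Phi_i(b',c)$, which contradicts the injectivity of $\Phi_i$.
\end{proof}

The obvious choice is one full slice $\Phi_i(\bar B(1)\times\{c\})$ for each box. Slices of different boxes are tilted with respect to each other, however, and a slice of $\Phi_i$ may meet an earlier one for every admissible $c$. A single orbit segment meets the earlier discs only finitely often, so there is always room near one segment. We therefore break the slice into small pieces at different heights.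

\begin{lemma}\label{lem:discs}
There is a finite family of pairwise disjoint discs $D_j=\Phi_{i(j)}(\bar B(y_j,2r_j)\times\{c_j\})$ such that for each $i$ the balls $B(y_j,r_j)$ with $i(j)=i$ cover $\bar B(1)$.
\end{lemma}

\begin{proof}
We use induction on $i$. Let $P$ be the union of the finitely many discs already constructed in the boxes $\Phi_1,\dots,\Phi_{i-1}$; it is compact. Fix $y\in\bar B(1)$. By Lemma~\ref{lem:return}, applied to the orbit of $\Phi_i(y,0)$, there is $s_y\in(a_i,2a_i)$ with $\Phi_i(y,s_y)\notin P$. Since $\Phi_i^{-1}(P)$ is closed, there are an open interval $I_y\subset(a_i,2a_i)$ containing $s_y$ and $r_y\in(0,\frac12)$ with $\Phi_i(\bar B(y,2r_y)\times I_y)\cap P=\emptyset$. Cover $\bar B(1)$ by finitely many of the balls $B(y,r_y)$, choose for each a height $c\in I_y$ so that these heights are pairwise distinct, and add the discs $\Phi_i(\bar B(y,2r_y)\times\{c\})$. They miss $P$, and they are pairwise disjoint because $\Phi_i$ is injective and the heights are distinct.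
\end{proof}

Next we thicken the discs along the flow. The $D_j$ are disjoint compact sets, so their mutual distances exceed $2\delta$ for some $\delta>0$. By uniform continuity of the flow on $[-1,1]\times M$ there is $0<\kappa<\min_ia_i$ with $d(\varphi_t(z),z)<\delta$ for $|t|\le\kappa$ and all $z\in M$. Then the compact sets
\[
\bar Q_j=\Phi_{i(j)}\big(\bar B(y_j,2r_j)\times[c_j-\kappa,c_j+\kappa]\big)=\textstyle\bigcup_{|t|\le\kappa}\varphi_t(D_j)
\]
are pairwise disjoint, and each has diameter $<\varepsilon$. Let $Q_j=\Phi_{i(j)}(B(y_j,2r_j)\times(c_j-\kappa,c_j+\kappa))$, an open subset of $M$. The two components of $\Phi_{i(j)}^{-1}$ are smooth maps $\pi_j:Q_j\to B(y_j,2r_j)$ and $\tau_j:Q_j\to\mathbb R$ with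
\begin{equation}\label{eq:box}
d\pi_j(v)=0,\qquad d\tau_j(v)=1,\qquad D_j\cap Q_j=\{\tau_j=c_j\},\qquad D_{j'}\cap Q_j=\emptyset\ \ (j'\ne j).
\end{equation}
Finally let $\rho_j:\mathbb R^{n-1}\to[0,1]$ be smooth, equal to $1$ on $\bar B(y_j,r_j)$, with support in $\bar B(y_j,\frac32r_j)$. We regard $\rho_j$ also as a function on $D_j$, by means of $\Phi_{i(j)}(\cdot,c_j)$. Its support $E_j$ in $D_j$ is compact and lies in $D_j\cap Q_j$. Put $E=\bigcup_jE_j$.

\subsection{The expected lifetime}

For $x\in M$ and $t\ge0$ define
\[
S(x,t)=\prod_j\ \prod_{\substack{0<s\le t\\ \varphi_s(x)\in D_j}}\big(1-\rho_j(\varphi_s(x))\big)\in[0,1].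
\]
The product is finite by Lemma~\ref{lem:return}. In the language of Section~\ref{sec:torus}, $S(x,t)$ is the probability that a particle starting at $x$ survives until time $t$; it is a nonincreasing step function of $t$. Splitting the crossing times in $(0,b+t]$ into those in $(0,b]$ and those in $(b,b+t]$ gives
\begin{equation}\label{eq:cocycle}
S(x,b+t)=S(x,b)\,S(\varphi_b(x),t)\qquad(b,t\ge0).
\end{equation}
Absorption is certain for points of $O$:
\begin{equation}\label{eq:dead}
S(x,t)=0\qquad\text{for }x\in O,\ t\ge T.
\end{equation}
Indeed, write $x=\Phi_i(y,s)$ with $|y|<1$ and $|s|<a_i$, and choose $j$ with $i(j)=i$ and $y\in B(y_j,r_j)$. At time $c_j-s\in(0,3a_i)$ the trajectory is at $\Phi_i(y,c_j)\in D_j$, where $\rho_j=1$. Hence the expected lifetime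
\[
F(x)=\int_0^\infty S(x,t)\,dt
\]
is finite on $O$.

\begin{lemma}\label{lem:F}
The function $F$ is smooth on the open set $O\setminus E\subset M$, and $dF(v)=-1$ there.
\end{lemma}

\begin{proof}
Let $x_0\in O\setminus E$. Only crossings of $E$ contribute a factor different from $1$ to $S$, and $E_j$ stays away from the rim of $D_j$, so these crossings persist and move smoothly when $x_0$ is perturbed. To make this precise, choose $T'>T$ with $\varphi_{T'}(x_0)\notin E$, which is possible by Lemma~\ref{lem:return}. Let $t_1<\dots<t_q$ be the finitely many times in $[0,T']$ with $\varphi_t(x_0)\in E$, say $\varphi_{t_k}(x_0)\in E_{j_k}$. Then $0<t_1$ and $t_q<T'$. Choose $\eta>0$ such that the intervals $J_k=[t_k-\eta,t_k+\eta]$ are disjoint, lie in $(0,T')$, and $\varphi_t(x_0)\in Q_{j_k}$ for $t\in J_k$. Let $J$ be the compact set obtained from $[0,T']$ by removing the interiors of the $J_k$; then $\varphi_t(x_0)\notin E$ for $t\in J$.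

The sets $Q_{j_k}$ and $M\setminus E$ are open and the sets $J_k$ and $J$ are compact. So there is a neighborhood $W\subset O$ of $x_0$ such that for $x\in W$ we have $\varphi_t(x)\in Q_{j_k}$ for $t\in J_k$, $\varphi_t(x)\notin E$ for $t\in J$, and $|\tau_{j_k}(\varphi_{t_k}(x))-c_{j_k}|<\eta$. Let $x\in W$. By \eqref{eq:box}, for $t\in J_k$ the point $\pi_{j_k}(\varphi_t(x))$ is constant, $\tau_{j_k}(\varphi_t(x))=\tau_{j_k}(\varphi_{t_k}(x))+t-t_k$, and no disc other than $D_{j_k}$ is met. Hence there is exactly one crossing in $J_k$; its time and factor are
\[
\theta_k(x)=t_k+c_{j_k}-\tau_{j_k}(\varphi_{t_k}(x))\in(t_k-\eta,t_k+\eta),\qquad u_k(x)=1-\rho_{j_k}\big(\pi_{j_k}(\varphi_{t_k}(x))\big),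
\]
and both are smooth in $x$. Crossings at times in $J$ occur off $E$ and have factor $1$. With $\theta_0=0$ and $\theta_{q+1}=T'$ we get $S(x,t)=u_1(x)\cdots u_k(x)$ for $\theta_k(x)\le t<\theta_{k+1}(x)$, while $S(x,t)=0$ for $t\ge T'$ by \eqref{eq:dead}. Therefore
\[
F=\sum_{k=0}^{q}u_1\cdots u_k\,(\theta_{k+1}-\theta_k)\qquad\text{on }W,
\]
which is smooth.

For the derivative, take $b>0$ so small that $\varphi_s(x_0)\in O\setminus E$ for $0\le s\le b$. Then $S(x_0,t)=1$ for $0\le t\le b$, and \eqref{eq:cocycle} gives
\[
F(\varphi_b(x_0))=\int_0^\infty S(x_0,b+t)\,dt=F(x_0)-\int_0^bS(x_0,t)\,dt=F(x_0)-b .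
\]
Since $F$ is smooth, $dF(v)=-1$ at $x_0$.
\end{proof}

The disjointness of the discs fixes the order $\theta_1<\dots<\theta_q$ near $x_0$. If an orbit crossed two discs at the same instant, neighboring orbits could cross them in either order, and $F$ would involve the minimum of two smooth functions.

\subsection{The three sets}

\begin{proof}[Proof of Proposition~\ref{prop:cover}]
Let $U=X\setminus(K\cup E)$. It is open in $X$ and contained in $C\setminus E\subset O\setminus E$, so $f_U=-F|_U$ is smooth with $df_U(v)=1$ by Lemma~\ref{lem:F}.

It remains to cover $K\cup(E\cap X)$ by $N'$ and $Q$. These two sets must be disjoint, $N'$ has to contain $K$, and a box may overlap $K$. The bound on the diameters resolves this: a box that meets $K$ is so small that $N$ covers its part in $X$, and any other box can be cut out of $N$ without loss. Call $j$ \emph{near} if $\bar Q_j\cap K\ne\emptyset$ and \emph{far} otherwise, and put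
\[
N'=N\setminus\bigcup_{j\text{ far}}\bar Q_j,\qquad Q=\bigcup_{j\text{ far}}(Q_j\cap X).
\]
These sets are open in $X$ and disjoint. The $Q_j$ are pairwise disjoint, so the functions $\tau_j$ define a smooth $\tau$ on $Q$ with $d\tau(v)=1$. Now $K\subset N'$, because $K\subset N$ and far boxes miss $K$. If $j$ is far, then $E_j\cap X\subset Q_j\cap X\subset Q$. If $j$ is near, then $\bar Q_j\cap X\subset N$ by \eqref{eq:eps}, as $\operatorname{diam}\bar Q_j<\varepsilon$; since $\bar Q_j$ is disjoint from the far boxes, $E_j\cap X\subset\bar Q_j\cap X\subset N'$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]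
Let $f_0$ be a Lyapunov function on the neighborhood $N$ of $Z$ and apply Proposition~\ref{prop:cover}. The set $U$ carries the Lyapunov function $f_U$. The set $N'\cup Q$ carries the function equal to $f_0$ on $N'$ and to $\tau$ on $Q$, which is a Lyapunov function by (L1) and (L2). These two sets cover $X$.
\end{proof}

Compactness of $X$ entered through the finiteness of the family of boxes, which makes $P$ and $E$ compact and bounds the lifetime by $T$. The hypothesis at the zeros entered only in the last five lines; Example~\ref{ex:basic}(d) shows that it cannot be dropped.

\begin{proof}[Proof of Theorem~\ref{thm:arbitrary}]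
A cover of $X$ covers $Z$, so $\ell(v)\le\mathsf{Lyap}(v)$. For the upper bound let $\ell=\ell(v)<\infty$, let $N_1,\dots,N_\ell$ be open sets with Lyapunov functions that cover $Z$, and apply Proposition~\ref{prop:cover} to $N=\bigcup_iN_i$. Since $N'=\bigcup_i(N_i\cap N')$, the $\ell+1$ sets
\[
U,\qquad (N_1\cap N')\cup Q,\qquad N_2\cap N',\ \dots,\ N_\ell\cap N'
\]
cover $X$, and each carries a Lyapunov function by (L1) and (L2).

Now let $Z$ be totally disconnected, and let each zero have an open neighborhood with a Lyapunov function. The set $Z$ is closed in $X$, hence compact. Recall that in a compact totally disconnected Hausdorff space the sets that are both open and closed form a basis. So $Z$ is covered by finitely many subsets $A_1,\dots,A_k$, open and closed in $Z$, with $A_i$ contained in an open set $N_i$ that carries a Lyapunov function. The sets $Z_i=A_i\setminus(A_1\cup\dots\cup A_{i-1})$ are compact and partition $Z$. Disjoint compact sets have pairwise disjoint open neighborhoods $G_i\supset Z_i$, and $\bigcup_i(G_i\cap N_i)$ is one open set containing $Z$ with a Lyapunov function. Thus $\ell(v)=1$.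
\end{proof}

\section{Finite zero sets}\label{sec:finite}

In this section $Z$ is finite.

\begin{proof}[Proof of Theorem~\ref{thm:finite}(a)]
If $\mathsf{Lyap}(v)<\infty$, each zero lies in a member of a cover as in Definition~\ref{def:genus}. Conversely, if every zero has a neighborhood with a Lyapunov function, shrink these finitely many neighborhoods to disjoint open sets; by (L1) and (L2) their union carries a Lyapunov function, and Theorem~\ref{thm:main} gives $\mathsf{Lyap}(v)\le2$.
\end{proof}

\subsection{Prescribing a Lyapunov function near the zeros}

Parts (b) and (c) both require replacing a global function $h$ near $Z$ by a given local Lyapunov function $f_0$. The derivative along $v$ of the plain interpolation $h+\chi(f_0-h)$ contains the term $(f_0-h)\,d\chi(v)$, which has no sign; concentrating $\chi$ near $Z$ makes $f_0-h$ small but $d\chi$ large. We keep $\chi$ fixed and truncate $f_0-h$ at a small height $\lambda$ instead.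

\begin{lemma}\label{lem:glue}
Let $f_0$ be a Lyapunov function on an open neighborhood of the finite set $Z$. Let $h:X\to\mathbb R$ be continuous, smooth on $X\setminus Z$, with $dh(v)>0$ on $X\setminus Z$. Then there is a Lyapunov function $f$ on $X$ such that $f-f_0$ is constant near each zero.
\end{lemma}

\begin{proof}
Shrink the domain $N$ of $f_0$ to a union of disjoint neighborhoods of the zeros, and add a constant to $f_0$ on each of them so that $f_0=h$ on $Z$. This is where finiteness is used. Let $\chi:X\to[0,1]$ be smooth with support in $N$ and $\chi=1$ near $Z$. Let $\beta:\mathbb R\to\mathbb R$ be smooth and bounded with $0\le\beta'\le1$ and $\beta(t)=t$ for $|t|\le\frac12$; for instance, integrate from $0$ a compactly supported function with values in $[0,1]$ that equals $1$ on $[-\frac12,\frac12]$. For $\lambda>0$ set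
\[
f=h+\lambda\,\chi\,\beta\Big(\frac{f_0-h}{\lambda}\Big),
\]
the second term being $0$ off the support of $\chi$. Then $f$ is smooth on $X\setminus Z$. Near $Z$ we have $\chi=1$ and, by continuity, $|f_0-h|\le\lambda/2$, so $f=f_0$ there and $f$ is smooth on $X$. On $N\setminus Z$, with $\beta$ and $\beta'$ evaluated at $(f_0-h)/\lambda$,
\[
df(v)=(1-\chi\beta')\,dh(v)+\chi\beta'\,df_0(v)+\lambda\,\beta\,d\chi(v).
\]
The first two terms form a convex combination of the positive numbers $dh(v)$ and $df_0(v)$. Off $\operatorname{supp}d\chi$ the third term vanishes, so $df(v)>0$. The set $\operatorname{supp}d\chi$ is a compact subset of $N\setminus Z$, so $dh(v),df_0(v)\ge\mu$ on it for some $\mu>0$, and there $df(v)\ge\mu-\lambda\sup|\beta|\sup|d\chi(v)|>0$ for small $\lambda$. Outside $N$ we have $df(v)=dh(v)>0$, and $df(v)=0$ on $Z$.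
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:finite}(b)]
Let $v=\nabla_gf_0$ near $Z$. By Theorem~\ref{thm:main} the genus is $1$ or $2$, and gradient-like fields have genus $1$. Conversely, let $\mathsf{Lyap}(v)=1$, with global Lyapunov function $h$. Lemma~\ref{lem:glue} gives a smooth $f$ on $X$ with $df(v)>0$ off $Z$ and $df=df_0$ near $Z$. Then $v=\nabla_gf$ near $Z$, so $v$ is gradient-like.
\end{proof}

\subsection{Chain recurrence}

Let $X$ be closed. One direction of (c) is elementary: a global Lyapunov function gains a definite amount during each flow segment of a chain, and small jumps cannot undo the gain. This fails at the zeros, where nothing is gained, so we work at a level that contains no zero.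

\begin{lemma}\label{lem:RZ}
If $X$ is closed, $Z$ is finite and $\mathsf{Lyap}(v)=1$, then $R=Z$.
\end{lemma}

\begin{proof}
Let $f$ be a Lyapunov function on $X$ and $x\notin Z$. The orbit of $x$ avoids $Z$, so $f(\varphi_1(x))>f(x)$. Since $f(Z)$ is finite, there is $c\notin f(Z)$ with $f(x)<c<f(\varphi_1(x))$. Let $P=\{f\ge c\}\cup\{x\}$, a compact set. For $y\in P$ we have $f(\varphi_1(y))>c$: for $y=x$ by the choice of $c$; for $y\notin Z$ with $f(y)\ge c$ because $f(\varphi_1(y))>f(y)$; and for $y\in Z\cap P$ because $f(\varphi_1(y))=f(y)\ge c$ and $f(y)\neq c$. By compactness there is $\eta>0$ with $f\circ\varphi_1\ge c+\eta$ on $P$, and since $f$ is nondecreasing along orbits, $f(\varphi_t(y))\ge c+\eta$ for $y\in P$ and $t\ge1$. Choose $\epsilon>0$ such that $d(p,q)<\epsilon$ implies $|f(p)-f(q)|<\eta$. In an $(\epsilon,1)$-chain starting at $x$, if $x_i\in P$ then $f(x_{i+1})>f(\varphi_{t_i}(x_i))-\eta\ge c$, so $x_{i+1}\in P$. By induction $f(x_i)>c>f(x)$ for all $i\ge1$, and the chain does not end at $x$. Hence $x\notin R$, and $R\subset Z\subset R$.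
\end{proof}

\begin{remark}
The lemma fails for infinite $Z$. Let $v=\alpha(\theta)\,\partial_\theta$ on $S^1$ with $\alpha\ge0$ vanishing exactly on the arc $[0,\pi]$. Then $\cos\theta$ is a global Lyapunov function. But $R=S^1$: from $x\in(\pi,2\pi)$ flow for a long time toward $2\pi$, cross the arc of zeros by small jumps, and jump from $\pi$ to a point $\varphi_{-t}(x)$ with $t$ large.
\end{remark}

For the converse we use Conley's theorem \cite[Ch.~II, \S6]{Conley}: for a flow on a compact metric space with chain recurrent set $R$ there is a continuous function $L$ that is strictly monotone along the orbits outside $R$; with the appropriate sign, $t\mapsto L(\varphi_t(x))$ is strictly increasing for every $x\notin R$. The function $L$ is only continuous, and uniform approximation by smooth functions does not preserve strict monotonicity along orbits. We first average $L$ along the flow to obtain a continuous positive derivative in the direction of $v$, and then approximate the function and this derivative together. The derivative degenerates at $Z$, so the smoothing is done on $X\setminus Z$, with an error that tends to $0$ at $Z$.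

\begin{lemma}\label{lem:smooth}
Let $X$ be closed, and let $L:X\to\mathbb R$ be continuous and strictly increasing along all orbits in $X\setminus Z$. Then there is a continuous $h:X\to\mathbb R$, smooth on $X\setminus Z$, with $dh(v)>0$ on $X\setminus Z$.
\end{lemma}

\begin{proof}
For a function $G$ write $vG(x)=\frac{d}{dt}G(\varphi_t(x))|_{t=0}$. Let $G(x)=\int_0^1L(\varphi_s(x))\,ds$. It is continuous, and $G(\varphi_t(x))=\int_t^{1+t}L(\varphi_s(x))\,ds$ shows that $vG=L\circ\varphi_1-L$. So $vG$ is continuous on $X$ and positive on $X\setminus Z$.

Every point of $X\setminus Z$ has a flow-box chart in $X\setminus Z$, with coordinates $(y,s)$ in which $v=\partial_s$. Take a smooth partition of unity $\chi_1,\chi_2,\dots$ on $X\setminus Z$ whose supports $K_i$ are compact, form a locally finite family, and each lie in such a chart $W_i$. Identify $W_i$ with an open subset of $\mathbb R^n$, let $e$ be the unit vector in the direction $s$, and let $\omega\ge0$ be a smooth function of integral $1$ supported in a ball of small radius about $0$. The convolution $G*\omega$ is defined and smooth near $K_i$. Convolving the identity $G(p+te)-G(p)=\int_0^t vG(p+t'e)\,dt'$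 with $\omega$ and interchanging the integrals gives $v(G*\omega)=(vG)*\omega$. As the radius tends to $0$, the convolutions of the continuous functions $G$ and $vG$ converge to them uniformly on $K_i$. Thus for any $\delta_i>0$ there is a smooth $G_i$ near $K_i$ with $|G_i-G|<\delta_i$ and $|vG_i-vG|<\delta_i$ on $K_i$. Choose $\delta_i>0$ with
\[
\delta_i\,\big(1+\sup|v\chi_i|\big)\le2^{-i}\min_{K_i}\,\min\big(\tfrac12vG,\ d(\cdot,Z)\big),
\]
omitting $d(\cdot,Z)$ if $Z=\emptyset$; the right side is positive because $K_i$ is compact and misses $Z$. Let $h=\sum_i\chi_iG_i$, a smooth function on $X\setminus Z$. Since $\sum_i\chi_i=1$ and $\sum_iv\chi_i=0$,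
\[
h-G=\sum_i\chi_i(G_i-G),\qquad vh-vG=\sum_i\chi_i(vG_i-vG)+\sum_i(v\chi_i)(G_i-G).
\]
At a point $x\in X\setminus Z$ only the indices with $x\in K_i$ contribute, and for these the choice of $\delta_i$ gives
\[
|h(x)-G(x)|\le\sum_i2^{-i}d(x,Z)\le d(x,Z),\qquad |vh(x)-vG(x)|\le\sum_i2^{-i}\tfrac12vG(x)\le\tfrac12vG(x).
\]
Hence $dh(v)=vh\ge\frac12vG>0$ on $X\setminus Z$, and setting $h=G$ on $Z$ extends $h$ continuously to $X$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:finite}(c)]
If $\mathsf{Lyap}(v)=1$, then $R=Z$ by Lemma~\ref{lem:RZ}. Suppose $R=Z$. Conley's theorem and Lemma~\ref{lem:smooth} give a continuous $h$, smooth off $Z$, with $dh(v)>0$ off $Z$. Since $\mathsf{Lyap}(v)<\infty$, the proof of part (a) provides a Lyapunov function $f_0$ on a neighborhood of $Z$, and Lemma~\ref{lem:glue} turns $h$ and $f_0$ into a Lyapunov function on $X$. So $\mathsf{Lyap}(v)=1$. If $R\neq Z$, then the genus is finite and different from $1$, hence equal to $2$ by part (a).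
\end{proof}

If $X$ is closed and $v$ is of gradient type near its finite zero set, the genus is finite, so (b) and (c) together say that $v$ is gradient-like exactly when $R=Z$.

\begin{thebibliography}{9}

\bibitem{Conley}
C.~Conley, \emph{Isolated Invariant Sets and the Morse Index}, CBMS Reg. Conf. Ser. 38, 1978.

\bibitem{Katz}
G.~Katz, \emph{Holography of geodesic flows, harmonizing metrics, and billiards' dynamics}, arXiv:2003.10501 (2020).

\end{thebibliography}
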